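# Curves meeting three very ample curves in at most two places: finiteness of the exceptional set

We work over $\mathbb C$ throughout.

## 1. A branch through a node, and the plane spanned by a chord and a tangent

Let $S$ be a smooth surface, and let $B_i,B_j\subset S$ be two curves through a point $p$, both smooth at $p$ and transversal there. Let $x_i,x_j\in\mathcal O_{S,p}$ be their local equations. Transversality says that the differentials of $x_i,x_j$ at $p$ are independent, so by Nakayama
$$\mathfrak m_p=(x_i,x_j).$$

Now let $C\subset S$ be an integral curve through $p$, with normalization $\nu:C^\nu\to C$, and let $P\in C^\nu$ be a point over $p$. For $h\in\mathcal O_{S,p}$ let $\operatorname{ord}_P h\in\{0,1,2,\dots,\infty\}$ be the vanishing order at $P$ of the pullback of $h$ to $C^\nu$. For an effective divisor $D$, let $\operatorname{ord}_PD$ be the order of a local equation of $D$ at $p$; it is finite exactly when $C\not\subset D$. Put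
$$m=\min(\operatorname{ord}_PB_i,\operatorname{ord}_PB_j).$$
Then $m\ge 1$, and
$$\operatorname{ord}_P D\ \ge\ m\qquad\text{for every effective divisor } D \text{ through } p. \tag{1}$$
Indeed a local equation of $D$ lies in $\mathfrak m_p=(x_i,x_j)$, so it is $ux_i+vx_j$ with $u,v$ regular, and both terms have order at least $m$ at $P$.

**Example 1.** In the affine plane take $B_i=\{x=0\}$, $B_j=\{y=0\}$ and the cusp $C=\{y^2=x^3\}$, parametrized by $(t^2,t^3)$. The orders of $x$ and $y$ at $t=0$ are $2$ and $3$, so $m=2$: every curve through the origin meets the cusp there with multiplicity at least $2$.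

Inequality (1) becomes strong when $S$ sits in a projective space and $D$ runs over hyperplane sections through $p$. Then $C\cdot D$ is a fixed number, and each $D$ must spend at least $m$ of it at $P$. If the whole number is $m$, then $D$ cannot meet $C$ anywhere else, and we shall see that $C$ must be a line. If the whole number is $m+n$, where $n$ is the corresponding minimum at a second node $q$, then hyperplanes through both $p$ and $q$ have nothing left over, and $C$ must lie in a plane. That plane turns out to be
$$\Pi=\langle L,T\rangle,$$
where $L$ is the line $pq$ and $T$ is the tangent line at $p$ of one of the two curves crossing there. The proof turns on this plane because its description does not involve $C$. All curves $C$ of the given kind lie in the same plane $\Pi$, and a plane can meet a surface in only finitely many curves, provided the ambient space is not itself a plane.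

The purpose of all this is to bound the number of curves that meet a given union $B_1\cup B_2\cup B_3$ in very few places.

## 2. Three-component curves and Lang's exceptional set

**Definition (node).** A point $x$ of a reduced curve $B\subset S$ is a node if $B$ has multiplicity $2$ at $x$ with two distinct tangents.

**Definition (3C-curve).** Let $S$ be a smooth connected projective surface. A reduced projective curve $B=B_1\cup B_2\cup B_3\subset S$ whose components $B_1,B_2,B_3$ are integral curves is a 3C-curve if for all $i\ne j$ every point of $B_i\cap B_j$ is a node of $B$.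

Three lines in $\mathbb P^2$ form a 3C-curve exactly when they are distinct and not concurrent. The $B_i$ may be singular away from the other components.

**Definition (primitive).** Statements such as "$B_i$ is very ample" refer to the divisor class of $B_i$. A very ample divisor $D$ is not primitive if $D\sim aH$ for some very ample $H$ and some integer $a\ge2$, and primitive otherwise.

On $\mathbb P^2$ the very ample classes are the $\mathcal O(d)$ with $d\ge1$, and $\mathcal O(d)$ is primitive only for $d=1$.

**Definition (exceptional set).** Lang's (algebraic) exceptional set of $B$ is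
$$\mathcal E(B)=\{C\subset S:\ C\text{ an integral projective curve},\ 2g(C)-2+|\nu_C^{-1}(C\cap B)|\le 0\},$$
where $\nu_C:C^\nu\to C$ is the normalization and $g(C)$ is the genus of $C^\nu$.

Points are counted on $C^\nu$. A rational curve with one node, lying on $B$, contributes two points there if its two branches are different points of $C^\nu$, although it has just one point on $S$.

**Question.** Let $B=B_1\cup B_2\cup B_3\subset S$ be a 3C-curve with $B_i$ very ample for $i=1,2,3$, with $B_1,B_2$ primitive and $B_3$ not primitive. Is $\mathcal E(B)$ finite?

The question is from Lucia Caporaso, Amos Turchet, "Exceptional loci in algebraic surfaces", arXiv:2603.25477 (2026). For $S=\mathbb P^2$ the answer is known to be yes; we shall prove that case too. The answer is yes in general, and it follows from a statement in which primitivity does not appear.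

**Theorem.** Let $B=B_1\cup B_2\cup B_3\subset S$ be a 3C-curve over $\mathbb C$ with all $B_i$ very ample. Then $\mathcal E(B)$ is infinite if and only if $S\cong\mathbb P^2$ and $B_1,B_2,B_3$ are three lines. If $S\not\cong\mathbb P^2$, then
$$|\mathcal E(B)|\le \sum_{i<j}(B_i\cdot B_j)(B_i^2+B_j^2)+\sum_{j}(B_i\cdot B_j)(B_j\cdot B_k)\Big(2+\tfrac12B_j^2\Big),\qquad \{i,j,k\}=\{1,2,3\}. \tag{2}$$

**Answer to the Question.** The set $\mathcal E(B)$ is finite for every smooth connected projective surface $S$ and every 3C-curve $B$ as in the Question. To deduce this from the Theorem, only the case $S\cong\mathbb P^2$ needs a word. There $B_3\sim aH$ with $H$ very ample and $a\ge2$ forces $\deg B_3\ge2$, so the $B_i$ are not three lines. Thus primitivity serves only to exclude three lines in $\mathbb P^2$.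

The following textbook facts are used freely.

- If $C\not\subset D$, then $C\cdot D$ is the sum of the orders of $\nu^*D$ over all points of $C^\nu$.
- If $B_i$ is very ample, the complete linear system $|B_i|$ gives an embedding $\varphi_i:S\hookrightarrow\mathbb P^{N_i}$ with nondegenerate image; the members of $|B_i|$ are exactly the hyperplane sections; a curve $C$ has degree $C\cdot B_i$ there, and $S$ has degree $B_i^2$. An integral curve of degree $1$ is a line.
- If $N_i=2$, then $\varphi_i$ is an isomorphism $S\cong\mathbb P^2$ and $B_i$ is a line; we write $(S,B_i)=(\mathbb P^2,\text{line})$. Otherwise $N_i\ge3$.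
- A linear subspace of $\mathbb P^N$ is the intersection of the hyperplanes containing it.

## 3. Three lines, and two lines with a conic

**Three lines in $\mathbb P^2$.** Let $B_1,B_2,B_3$ be lines forming a 3C-curve, so they are not concurrent. A line through the point $B_1\cap B_2$, different from $B_1$ and $B_2$, meets $B$ in that point and in one point of $B_3$, and these are distinct. Its contribution is $-2+2=0$, so it lies in $\mathcal E(B)$. There are infinitely many such lines, so $\mathcal E(B)$ is infinite. This proves the "if" part of the Theorem.

There are infinitely many conics as well. If the lines are $X=0$, $W=0$, $Z=0$, then for each $\kappa\ne0$ the conic $XW=\kappa Z^2$, parametrized by $(X:W:Z)=(1:\kappa t^2:t)$, meets $B$ only at $t=0$ and $t=\infty$.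

**Two lines and a conic.** Let $K$ be a smooth conic and $L_1,L_2$ lines such that $K\cup L_1\cup L_2$ is a 3C-curve; put $o=L_1\cap L_2$, so $o\notin K$. Which lines $C\not\subset B$ meet $B$ in exactly two points?

- If $C$ passes through $o$, then $C$ meets $K$ in a single point, so it is one of the two tangents to $K$ from $o$. These are not $L_1,L_2$, which are transversal to $K$.
- Otherwise $C$ meets $L_1,L_2$ in different points $a,b$, and $C\cap K\subset\{a,b\}$. If both are on $K$, then $C$ is one of the four chords joining a point of $L_1\cap K$ to a point of $L_2\cap K$. If only one is on $K$, then $C$ is tangent to $K$ there: four tangents.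

These lines are told apart by where they meet $K$, so exactly ten lines lie in $\mathcal E(B)$. But $\mathcal E(B)$ can contain more than lines.

**Example 2.** Let $K=\{X^2+XW-Z^2=0\}$, $L_1=\{Z=0\}$, $L_2=\{W=0\}$. The quadratic form of $K$ is nondegenerate. On $L_1$ it restricts to $X(X+W)$, on $L_2$ to $X^2-Z^2$, each with two distinct zeros, and $o=(1:0:0)\notin K$; so this is a 3C-curve. Let $C=\{XW=Z^2\}$, parametrized by $(X:W:Z)=(1:t^2:t)$. Then $L_1$ meets $C$ at $t=0$ and $t=\infty$, once each; $L_2$ meets $C$ at $t=0$ only, with order $2$; and $X^2+XW-Z^2$ becomes $1+t^2-t^2=1$, so $K$ meets $C$ only at $t=\infty$, with order $4$. Hence $C\in\mathcal E(B)$.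

We return to this conic twice.

## 4. The two places of an exceptional curve

**Step 1: the local structure at the nodes.** This step makes (1) available at every crossing. Let $x\in B_i\cap B_j$ with $i\neq j$. A local equation of $B$ at $x$ is the product of the local equations of the components through $x$, so multiplicities add and leading forms multiply. Since $B$ has multiplicity $2$ at $x$, only $B_i$ and $B_j$ pass through $x$, each with multiplicity $1$. Since the two tangents of $B$ are distinct, $B_i$ and $B_j$ are transversal at $x$. Consequently:

- local equations of $B_i,B_j$ generate $\mathfrak m_x$, so (1) holds at $x$;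
- no point lies on all three components;
- all intersection multiplicities of $B_i$ with $B_j$ are $1$, so $|B_i\cap B_j|=B_i\cdot B_j$.

**Step 2: an exceptional curve is rational with two places at two distinct points.** Let $C\in\mathcal E(B)$. First, $C\not\subset B$, since otherwise $\nu_C^{-1}(C\cap B)=C^\nu$ is infinite. As $B_i$ is very ample, $C\cdot B_i>0$ for all $i$, so $\nu_C^{-1}(C\cap B)\ne\emptyset$. If $g(C)\ge1$, then $2g(C)-2+|\nu_C^{-1}(C\cap B)|\ge1$, which is not allowed. So $g(C)=0$, and there are at most two points in $\nu_C^{-1}(C\cap B)$. If all of them lay over one point of $S$, that point would lie on $B_1$, $B_2$ and $B_3$, because each $B_i$ meets $C$; this contradicts Step 1. Hence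
$$\nu_C^{-1}(C\cap B)=\{P,Q\},\qquad p:=\nu_C(P)\ne q:=\nu_C(Q).$$
In particular $P$ is the only point of $C^\nu$ over $p$, and $Q$ the only one over $q$.

**Step 3: the two types.** This step lists how the three components are shared between $p$ and $q$. Each $B_i$ contains $p$ or $q$, so one of the two points lies on two components. After exchanging $P,Q$ if necessary, $p\in B_i\cap B_j$ with $\{i,j,k\}=\{1,2,3\}$; then $p\notin B_k$, so $q\in B_k$. The point $q$ lies on at most two components, so one of the following holds, in the second case after possibly renaming $i\leftrightarrow j$: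

- **Type (A):** $q\notin B_i\cup B_j$.
- **Type (B):** $q\in B_j\cap B_k$ (hence $q\notin B_i$).

In type (A) exactly one of $p,q$ is a crossing of two components; in type (B) both are, and $B_j$ is the component containing both points.

There are finitely many nodes of this kind. So it is enough to bound the number of curves with given $p$ in type (A), and with given $(p,q)$ in type (B).

## 5. When the curve becomes a line

The natural first attempt is to show that $C$ is a line in one of the three embeddings.

**Lemma 1.** Suppose $p\in B_i\cap B_j$, $\operatorname{ord}_PB_i=C\cdot B_i$ and $\operatorname{ord}_PB_i\le\operatorname{ord}_PB_j$. Then $\varphi_i(C)$ is a line; in particular $C\cdot B_i=1$.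

*Proof.* The minimum $m$ in (1) equals $C\cdot B_i$. Let $D\in|B_i|$ contain $p$ but not $C$. Then
$$m=C\cdot D\ge\operatorname{ord}_PD\ge m.$$
So $P$ accounts for the whole intersection and $D\cap C=\{p\}$. Fix $c\in C\setminus\{p\}$. A hyperplane through $\varphi_i(p)$ and $\varphi_i(c)$ cuts out a member of $|B_i|$ meeting $C$ at both $p$ and $c$, so it must contain $\varphi_i(C)$. The intersection of all these hyperplanes is the line through $\varphi_i(p)$ and $\varphi_i(c)$. So $\varphi_i(C)$ is that line, and its degree $C\cdot B_i$ is $1$. $\square$

**Lemma 2.** If $(S,B_i)\ne(\mathbb P^2,\text{line})$, then at most $B_i^2$ integral curves $C\ni p$ have $C\cdot B_i=1$.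

*Proof.* The images of these curves under $\varphi_i$ are lines through $\varphi_i(p)$ contained in $\varphi_i(S)$. Such a line has its direction in the tangent space of $\varphi_i(S)$, so it lies in the embedded tangent plane at $\varphi_i(p)$. As $N_i\ge3$, some hyperplane contains this plane. It does not contain the nondegenerate surface $\varphi_i(S)$, so it cuts it in a divisor of degree $B_i^2$. All our lines are components of this divisor, so there are at most $B_i^2$ of them. $\square$

The hypothesis is needed: through a point of $\mathbb P^2$ there are infinitely many lines.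

**Step 4: type (A) when $S\not\cong\mathbb P^2$.** This step counts the type (A) curves through a given node. Since $q\notin B_i\cup B_j$, both $B_i$ and $B_j$ meet $C$ only at $p$, so
$$\operatorname{ord}_PB_i=C\cdot B_i,\qquad \operatorname{ord}_PB_j=C\cdot B_j.$$
If $C\cdot B_i\le C\cdot B_j$, Lemma 1 gives $C\cdot B_i=1$; otherwise, with the roles exchanged, it gives $C\cdot B_j=1$. By Lemma 2, each node $p\in B_i\cap B_j$ supports at most $B_i^2+B_j^2$ type (A) curves.

**Step 5: notation for type (B), and two easy subcases.** This step sees how far Lemma 1 goes for type (B). Fix $p\in B_i\cap B_j$ and $q\in B_j\cap B_k$, and put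
$$\alpha_i=\operatorname{ord}_PB_i,\quad \alpha_j=\operatorname{ord}_PB_j,\quad \beta_j=\operatorname{ord}_QB_j,\quad \beta_k=\operatorname{ord}_QB_k,$$
all at least $1$. Since $q\notin B_i$ and $p\notin B_k$,
$$C\cdot B_i=\alpha_i,\qquad C\cdot B_k=\beta_k,\qquad C\cdot B_j=\alpha_j+\beta_j. \tag{3}$$

- **(B1)** $\alpha_i\le\alpha_j$. Lemma 1 applies at $p$: $\varphi_i(C)$ is the line through $\varphi_i(p)$ and $\varphi_i(q)$. At most one curve.
- **(B2)** $\beta_k\le\beta_j$. Lemma 1 applies at $q$, to $B_k$ and $B_j$: $\varphi_k(C)$ is the line through $\varphi_k(p)$ and $\varphi_k(q)$. At most one curve.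
- **(B3)** $\alpha_j<\alpha_i$ and $\beta_j<\beta_k$.

This holds for every $S$, including $\mathbb P^2$.

Here the attempt stops. Lemma 1 needs a component that meets $C$ at one place only, and with the smaller of the two orders there. In (B3) the components met at one place only are $B_i$ and $B_k$, and each has the larger order. The component with the smaller order, at both ends, is $B_j$, and its intersection with $C$ is split between $P$ and $Q$. This is a real obstacle. In Example 2 take $B_i=K$, $B_j=L_1$, $B_k=L_2$, with $P=\{t=\infty\}$ and $Q=\{t=0\}$. Then $\alpha_i=4$, $\alpha_j=1$, $\beta_j=1$, $\beta_k=2$, and the degrees of $C$ in the three embeddings are $4,2,2$: it is a line in none of them.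

## 6. The chord–tangent plane

In (B3) the right embedding is that of the shared component $B_j$. Write $m=\alpha_j$ and $n=\beta_j$. By (3), $C\cdot B_j=m+n\ge2$, and $m,n$ are exactly the minima in (1) at $p$ and at $q$. So hyperplanes should be made to pass through both points. View $S\subset\mathbb P^{N_j}$ via $\varphi_j$, let $L$ be the line $pq$, and let $T$ be the embedded tangent line of $B_i$ at $p$. As $S$ is nondegenerate, each hyperplane cuts out a divisor $D\in|B_j|$; we use the same letter for both.

**Step 6: hyperplanes through $L$ have no freedom.** This step computes their intersection with $C$. Let $D\supset L$ be a hyperplane not containing $C$. By (1) at $p$ and at $q$,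
$$m+n=C\cdot D\ \ge\ \operatorname{ord}_PD+\operatorname{ord}_QD\ \ge\ m+n.$$
Hence $D$ meets $C$ only at $p$ and $q$, with $\operatorname{ord}_PD=m$ and $\operatorname{ord}_QD=n$.

**Step 7: $C$ lies in a plane containing $L$.** This is the analog of Lemma 1. We have $C\not\subset L$, since $C$ has degree at least $2$. Take $c\in C\setminus L$. A hyperplane containing $L$ and $c$ meets $C$ at $c\ne p,q$, so by Step 6 it contains $C$. Intersecting all such hyperplanes gives $C\subset\Pi:=\langle L,c\rangle$. (If $N_j=2$ there are no such hyperplanes, $\Pi$ is everything, and the statement is trivial.)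

**Step 8: $T\subset\Pi$.** This step begins to free $\Pi$ from its dependence on $C$. Let a hyperplane contain $\Pi$, with local equation on $S$ at $p$
$$h\equiv ax_i+bx_j \pmod{\mathfrak m_p^2},\qquad a,b\in\mathbb C.$$
Recall $\operatorname{ord}_Px_j=m$ and $\operatorname{ord}_Px_i=\alpha_i>m$; by (1), elements of $\mathfrak m_p$ have order at least $m$, so elements of $\mathfrak m_p^2$ have order at least $2m>m$. If $b\ne0$, then $\operatorname{ord}_Ph=m<\infty$, while $h$ vanishes on $C$: a contradiction. So $b=0$. The tangent space of $B_i$ at $p$ is the kernel of $dx_i$, on which $dx_j$ is nonzero; hence $b=0$ says exactly that $dh$ vanishes on it, that is, the hyperplane contains $T$. Every hyperplane containing $\Pi$ contains $T$, so $T\subset\Pi$.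

**Step 9: $T\ne L$.** This ensures that $L$ and $T$ span a plane. Suppose $T=L$. Then every hyperplane $D\supset L$ contains $T$, so its local equation at $p$ has $b=0$, whence $\operatorname{ord}_PD\ge\min(\alpha_i,2m)>m$. By Step 6, $D$ must contain $C$. So $C$ lies in the intersection of all hyperplanes through $L$, which is $L$; this contradicts $C\not\subset L$.

**Step 10: counting (B3) curves.** The lines $L,T$ are distinct, both pass through $p$, and both lie in the plane $\Pi$. Hence
$$\Pi=\langle L,T\rangle,$$
which depends on $p,q,i,j$ only and not on $C$. Suppose $(S,B_j)\ne(\mathbb P^2,\text{line})$. Then $N_j\ge3$, so some hyperplane contains $\Pi$. It cuts $S$ in a divisor of degree $B_j^2$ in which every (B3) curve for the given data is a component, of degree $m+n\ge2$. Therefore: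

**Statement (4).** If $(S,B_j)\ne(\mathbb P^2,\text{line})$, there are at most $\frac12B_j^2$ curves of type (B3) for given $(p,q;i,j,k)$.

**Step 11: the bound for $S\not\cong\mathbb P^2$.** This step adds up the counts. There are $B_i\cdot B_j$ points in $B_i\cap B_j$, so type (A) contributes at most $\sum_{i<j}(B_i\cdot B_j)(B_i^2+B_j^2)$. In type (B), for each choice of the shared index $j$ there are $(B_i\cdot B_j)(B_j\cdot B_k)$ pairs $(p,q)$; exchanging $(p,i)$ with $(q,k)$ gives the same configuration, so nothing has to be counted twice. Each pair supports at most $1+1+\frac12B_j^2$ curves from (B1), (B2), (B3). The sum is (2), and $\mathcal E(B)$ is finite when $S\not\cong\mathbb P^2$.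

**Example 3.** Let $S\subset\mathbb P^3$ be a smooth quadric and let $B_i=S\cap E_i$ be smooth conics cut by planes $E_1,E_2,E_3$, such that each line $E_i\cap E_j$ meets $S$ in two distinct points and $E_1\cap E_2\cap E_3$ is a point not on $S$. This is a 3C-curve with six nodes, and all $\varphi_i$ are the inclusion $S\subset\mathbb P^3$. All three numbers $C\cdot B_i$ equal the degree $d$ of $C$. A type (A) curve has $d=1$: it is one of the two lines of $S$ through a node. Conversely each of these lines meets each $B_i$ once, so it meets $B$ in its node and in one point of the third conic, and it lies in $\mathcal E(B)$. No line of $S$ contains two of the nodes: any two nodes lie on a common $B_i$, which the line meets only once. So there are exactly $12$ type (A) curves. For type (B), $\alpha_i=d=\alpha_j+\beta_j>\alpha_j$, and likewise $\beta_k>\beta_j$, so only (B3) occurs. Then $C$ has degree at least $2$ and is a component of the degree $2$ curve $\Pi\cap S$, so $C=\Pi\cap S$: at most one conic for each of the $3\cdot 4=12$ configurations. Hence $|\mathcal E(B)|\le24$; the general bound (2) gives $24+36=60$.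

## 7. The projective plane, where the chord–tangent plane is everything

Let $S=\mathbb P^2$, let $d_i=\deg B_i$, not all equal to $1$, and let $C\in\mathcal E(B)$ have degree $d$. We must show that $\mathcal E(B)$ is finite, and again we may fix $p$ in type (A) and $(p,q)$ in type (B).

**Step 12: type (A).** Lemma 2 is not available when $B_i$ is a line, so this step uses the other components. Exchanging $i,j$ if necessary, let $C\cdot B_i\le C\cdot B_j$. By Lemma 1, $dd_i=1$: so $C$ is a line through $p$, and $d_i=1$.

- If $d_j\ge2$, then $C$ meets $B_j$ only at $p$, with multiplicity $d_j\ge2$. So $C$ is the tangent line of $B_j$ at $p$: one curve.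
- If $d_j=1$, then $d_k\ge2$. Here $p\notin B_k$ and $C\cap B_k=\{q\}$. Projection from $p$ is a finite map $B_k\to\mathbb P^1$ of degree $d_k\ge2$. In characteristic $0$ its general fiber has $d_k$ distinct points, so only finitely many lines through $p$ meet $B_k$ in a single point.

**Step 13: the part of type (B) already done.** This isolates what remains. (B1) and (B2) give at most one curve each, by Step 5. If $d_j\ge2$, then (B3) is finite by Statement (4). So let $C$ be of type (B3) with $d_j=1$.

Now $N_j=2$ and $\Pi=\mathbb P^2$: the plane carries no information, and Example 2 shows that such curves exist. Since $B_j$ is a line containing $p$ and $q$, it is the line $L=pq$, and (3) reads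
$$d=m+n\ge2,\quad \operatorname{ord}_PL=m,\quad \operatorname{ord}_QL=n,\quad \operatorname{ord}_PB_i=dd_i,\quad \operatorname{ord}_QB_k=dd_k. \tag{5}$$
Because $d_i$ and $d_k$ are not both $1$, by the symmetry $(p,i)\leftrightarrow(q,k)$ we may assume $d_i\ge2$. What helps is that the contact of $C$ with $B_i$ at $P$ has order $dd_i>d$, more than any line different from $C$ can have. So the order at $P$ of the tangent line of $B_i$ can be read off from $B_i$ itself. This will determine the parametrization of $C$.

**Step 14: coordinates.** This step sets up a triangle adapted to $p,q$. Let $T_p$ be the tangent line of $B_i$ at $p$, and $T_q$ that of $B_k$ at $q$ (so $T_q=B_k$ if $d_k=1$). By transversality with $L=B_j$, we have $T_p\ne L\ne T_q$. So $T_p\cap L=\{p\}$ and $T_q\cap L=\{q\}$; hence $q\notin T_p$, $p\notin T_q$, and $T_p,T_q,L$ are not concurrent. Choose homogeneous coordinates $X,W,Z$ with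
$$T_p=\{X=0\},\qquad T_q=\{W=0\},\qquad L=\{Z=0\},$$
so that $p=(0:1:0)$ and $q=(1:0:0)$. Let $e=(T_p\cdot B_i)_p$. As $T_p$ is tangent, and is not contained in the integral curve $B_i$ of degree $d_i\ge2$, we have $2\le e<\infty$.

**Claim 1.** $\operatorname{ord}_PT_p=em\le d$. If $d_k\ge2$, then also $\operatorname{ord}_QT_q=e'n\le d$, where $e'=(T_q\cdot B_k)_q\ge2$.

*Proof.* Since $B_j$ and $B_i$ are transversal at $p$, the equation $x_j$ of $L$ restricts to a local parameter of $B_i$ at $p$. The local equation $h$ of $T_p$ restricts to a function of order $e$ on $B_i$, that is, to a unit times $x_j^e$. Lifting the unit to $\mathcal O_{S,p}$,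
$$h=vx_j^e+gx_i,\qquad v\text{ a unit},\ g\text{ regular}.$$
Here $\operatorname{ord}_P(vx_j^e)=em$, and $\operatorname{ord}_P(gx_i)\ge dd_i>d$. As $d\ge2$, $C\ne T_p$, so $\operatorname{ord}_Ph\le C\cdot T_p=d$. If $em>d$, both terms would have order greater than $d$, hence so would $h$: a contradiction. So $em\le d<\operatorname{ord}_P(gx_i)$, and therefore $\operatorname{ord}_Ph=em$. If $d_k\ge2$, the same argument works at $q$ with $B_k$, $T_q$, $n$ in place of $B_i$, $T_p$, $m$. $\square$

**Claim 2.** $C$ is the curve $XW^{e-1}=\kappa Z^e$ for some $\kappa\in\mathbb C^*$, and $d=e$.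

*Proof.* Identify $C^\nu=\mathbb P^1$ with coordinate $t$ such that $Q=\{t=0\}$ and $P=\{t=\infty\}$. Let
$$u=X/Z,\qquad w=W/Z$$
as rational functions of $t$. By (5) the divisor of $Z$ on $C^\nu$ is $mP+nQ$, so $u$ and $w$ have poles only in $\{P,Q\}$: they are Laurent polynomials in $t$. We show that $uw^{e-1}$ is a nonzero constant.

*(i) The case $d_k\ge2$.* Claim 1 and $d=m+n$ give $2m\le em\le m+n$ and $2n\le e'n\le m+n$. So $m\le n\le m$, that is, $m=n$ and $d=2m$; then $em\le 2m$ and $e'n\le 2n$ force $e=e'=2$. So $X$ has order $em=d$ at $P$; its divisor has degree $d$, so it has no other zero. Likewise the only zero of $W$ is $Q$, of order $d$. Subtracting the divisor $mP+mQ$ of $Z$, the divisors of $u$ and $w$ are $mP-mQ$ and $mQ-mP$. So $uw$ has neither zeros nor poles, and it is a nonzero constant $\kappa$. As $e=2$, this is the assertion.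

*(ii) The case $d_k=1$.* Then $T_q=B_k$, and by (5) the only zero of $W$ is $Q$, of order $d$. So $w$ has divisor $dQ-mP-nQ=m(Q-P)$, and after rescaling $t$,
$$w=t^m.$$
About $u$ we know less, because $X$ may have zeros other than $P$. By Claim 1, $u$ has order $em-m=(e-1)m>0$ at $t=\infty$. Since $q\notin T_p$, $X$ does not vanish at $Q$, so $u$ has order $-n$ at $t=0$. Hence
$$u=t^{-n}f(t),\qquad f\in\mathbb C[t],\quad f(0)\ne0,\quad \deg f=n-(e-1)m<n. \tag{6}$$
We show that $f$ is constant, using the fact that the equation of $B_i$ has no zero on $C^\nu$ except $P$. Let $F(X,W,Z)$ be the equation of $B_i$ and $\delta=d_i$ its degree. Since $q=(1:0:0)\notin B_i$, the coefficient of $X^\delta$ is nonzero; normalize it to $1$, so that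
$$F(u,w,1)=u^\delta+\sum_{r=1}^{\delta}a_r(w)\,u^{\delta-r},\qquad a_r\in\mathbb C[w].$$
On $C^\nu$ the form $F$ has divisor $d\delta P$. So $F(u,w,1)=F/Z^\delta$ has divisor
$$d\delta P-\delta(mP+nQ)=n\delta P-n\delta Q,$$
that is, $F(u,w,1)=c\,t^{-n\delta}$ with $c\ne0$. Substitute $u=t^{-n}f$, $w=t^m$ and multiply by $t^{n\delta}$:
$$f^\delta+\sum_{r=1}^{\delta}a_r(t^m)\,t^{nr}f^{\delta-r}=c.$$
All terms with $r\ge1$ are divisible by $t^n$, so
$$f^\delta\equiv c\pmod{t^n}.$$
Since $n\ge1$, this gives $c=f(0)^\delta$. Write $f=f(0)(1+g)$ with $g\in\mathbb C[t]$, $g(0)=0$. Then $(1+g)^\delta-1\equiv0\pmod{t^n}$, and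
$$(1+g)^\delta-1=g\cdot\big(\delta+g\cdot(\cdots)\big),$$
where the second factor has constant term $\delta\ne0$, so it is a unit of $\mathbb C[[t]]$. Hence $g\equiv0\pmod{t^n}$. But $\deg g\le\deg f<n$ by (6), so $g=0$ and $f$ is constant. Now (6) gives $n=(e-1)m$ and $u=f(0)\,t^{-(e-1)m}$. Since $w=t^m$, $uw^{e-1}=f(0)=:\kappa\ne0$.

In both cases $C\subset\{XW^{e-1}=\kappa Z^e\}$. The form $XW^{e-1}-\kappa Z^e$ is linear in $X$ with coprime coefficients $W^{e-1}$ and $-\kappa Z^e$, so it is irreducible. Hence $C$ equals this curve, which has degree $e$, so $d=e$. $\square$

**Claim 3.** $\kappa$ is determined by $B_i$, $p$ and the chosen coordinates.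

*Proof.* At $p=(0:1:0)$ use the affine coordinates $x=X/W$, $z=Z/W$. There $B_i$ is smooth with tangent line $x=0$ and contact of order $e$ with it, so locally it is
$$x=az^e+(\text{terms of higher order in }z),\qquad a\ne0.$$
By Claim 2, $C$ is $x=\kappa z^e$ there. If $\kappa\ne a$, the difference of the two right-hand sides has order exactly $e$ in $z$, so $(C\cdot B_i)_p=e$. But $C$ meets $B_i$ only at $p$, so $(C\cdot B_i)_p=dd_i=ed_i\ge2e$: a contradiction. Hence $\kappa=a$. $\square$

The coordinates depend only on $T_p,T_q,L$ and a choice of scaling, which can be fixed once for given $(p,q;i,j,k)$; so can $e$. Therefore at most one (B3) curve exists for each $(p,q;i,j,k)$ with $d_j=1$. In Example 2, $K$ is $x+x^2=z^2$ near $p$, so $x=z^2+\cdots$, $a=1$, $e=2$; the one possible curve is $XW=Z^2$, and it does occur.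

The assumption that some degree is at least $2$ is used here in the inequality $ed_i\ge 2e$. For three lines every $\kappa$ in $XW=\kappa Z^2$ was allowed, as we saw in Section 3.

**Step 15: end of the proof of the Theorem.** Steps 12 and 13 together with Claims 1–3 show that $\mathcal E(B)$ is finite when $S=\mathbb P^2$ and the $B_i$ are not three lines. Step 11 gives (2), and with it finiteness, when $S\not\cong\mathbb P^2$. Section 3 shows that $\mathcal E(B)$ is infinite for three lines in $\mathbb P^2$. $\blacksquare$

## 8. Four or more components

**Corollary.** Let $B=B_1\cup\dots\cup B_r\subset S$, $r\ge3$, be reduced with distinct integral very ample components such that every point of $B_i\cap B_j$ ($i\ne j$) is a node of $B$. Then $\mathcal E(B)$ is infinite if and only if $r=3$, $S\cong\mathbb P^2$ and the $B_i$ are lines. Moreover $\mathcal E(B)=\emptyset$ if $r\ge5$. If $r=4$, then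
$$|\mathcal E(B)|\le2\sum(B_i\cdot B_j)(B_k\cdot B_l),$$
summed over the three partitions $\{i,j\}\sqcup\{k,l\}=\{1,2,3,4\}$.

*Proof.* The case $r=3$ is the Theorem. Let $r\ge4$ and $C\in\mathcal E(B)$. The multiplicity argument of Step 1 shows that each point lies on at most two components, that (1) holds at each crossing, and that $|B_i\cap B_j|=B_i\cdot B_j$. The argument of Step 2 then applies word for word: $C$ is rational with exactly two places $P,Q$ over $B$, lying over distinct points $p\ne q$, since a single point would lie on all components. Every component contains $p$ or $q$, and each of these points lies on at most two components. So $r\le4$, and $\mathcal E(B)=\emptyset$ for $r\ge5$.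

Let $r=4$. Then, up to exchanging $p$ and $q$, $p\in B_i\cap B_j$ and $q\in B_k\cap B_l$ with $\{i,j,k,l\}=\{1,2,3,4\}$, and neither point lies on any further component. So $B_i$ and $B_j$ meet $C$ only at $p$, that is, $\operatorname{ord}_PB_i=C\cdot B_i$ and $\operatorname{ord}_PB_j=C\cdot B_j$. By Lemma 1, applied to whichever of the two orders is the smaller, $C$ is the line through $p$ and $q$ for $\varphi_i$ or for $\varphi_j$. This gives at most two curves for each pair $\{p,q\}$. The number of pairs belonging to a partition $\{i,j\}\sqcup\{k,l\}$ is $(B_i\cdot B_j)(B_k\cdot B_l)$, and the bound follows. In particular $\mathcal E(B)$ is finite for all $r\ge4$. $\square$
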